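\title{Algebraic modules for dihedral $2$-groups that are not periodic}

\begin{abstract}
A module for a finite group is algebraic if its tensor powers have only finitely many isomorphism types of indecomposable summands. We consider the conjecture that, for a dihedral $2$-group in characteristic $2$, a faithful indecomposable module that is not induced from a proper subgroup is algebraic if and only if it is periodic. We show that it fails for every dihedral $2$-group of order at least $8$ and every field of characteristic $2$: there are infinitely many faithful, indecomposable, non-induced modules that are algebraic but not periodic. They are summands of modules tensor induced from a Klein four subgroup, and the key fact is that tensor induction preserves algebraicity.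
\end{abstract}

\section{Algebraic modules and periodic modules}\label{sec:intro}

Let $K$ be a field of characteristic $2$ and $G$ a finite group. All modules are finite-dimensional, and tensor products of $KG$-modules are taken over $K$ with diagonal $G$-action. In the \emph{Green ring} of $KG$, isomorphism classes of modules are added by direct sum and multiplied by tensor product, and formal differences are allowed. Following Alperin, a module $M$ is called \emph{algebraic} if it satisfies a nonzero polynomial with integer coefficients in the Green ring. Equivalently, only finitely many isomorphism types of indecomposable summands occur in the modules $M^{\otimes n}$, $n\ge 0$; this is the form we use. The tensor powers of an algebraic module may be large, but they are assembled from a finite stock of pieces.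

The \emph{Heller translate} $\Omega M$ is the kernel of a projective cover of $M$. A non-projective indecomposable module $M$ is \emph{periodic} if $\Omega^nM\cong M$ for some $n\ge1$. This is a finiteness property of a different kind: the minimal projective resolution of $M$ repeats.

For $2$-groups the simplest cases tie the two properties together. If $G$ is cyclic of order $2^n$, then $KG\cong K[X]/(X^{2^n})$ has only the indecomposable modules $K[X]/(X^i)$ with $1\le i\le 2^n$, and $\Omega$ exchanges $i$ and $2^n-i$ for $i<2^n$. So every module is algebraic and every non-projective indecomposable module is periodic. If $G\ne1$ is any $2$-group, then $(\Omega K)^{\otimes n}$ is the direct sum of $\Omega^nK$ and a projective module (see (S3) below), so $\Omega K$ is algebraic exactly when the sequence $\Omega^nK$ repeats, that is, when $\Omega K$ is periodic. For dihedral $2$-groups we use the following known results without proof; $V_4$ is the Klein four group.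

\begin{itemize}
\item[(i)] A direct sum is algebraic if and only if each summand is. Tensor products, restrictions and inductions of algebraic modules are algebraic. Projective modules are algebraic.
\item[(ii)] Let $G$ be a dihedral $2$-group and $\Gamma$ a component of the stable Auslander--Reiten quiver of $KG$. If $\Gamma$ contains non-periodic modules, then at most one module on $\Gamma$ is algebraic.
\item[(iii)] A $KV_4$-module with no nonzero projective summand is algebraic if and only if it is a direct sum of periodic modules and trivial modules.
\end{itemize}

The vertices of the quiver in (ii) are the isomorphism types of non-projective indecomposable modules and its arrows record irreducible maps; we use it only through (ii). Fact (iii) says that for $V_4$ the two properties agree apart from the trivial module, and (ii) says that for larger dihedral groups algebraic non-periodic modules are at least sparse. One is led to guess that they arise only for reasons that come from smaller groups. A module $M$ is \emph{induced from a proper subgroup} if $M\cong X{\uparrow_L^G}$ for some $L<G$ and some $KL$-module $X$; then $X$ is a summand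 of $M{\downarrow_L}$, so by (i) $M$ is algebraic if and only if $X$ is. A module that is not faithful is a module for a proper quotient of $G$. Setting both kinds aside gives the following conjecture, from Craven's paper \cite{Craven}.

\begin{quote}
\textbf{Conjecture.} \emph{Let $M$ be a faithful indecomposable module for a dihedral $2$-group $G$, not induced from a proper subgroup of $G$. Then $M$ is algebraic if and only if $M$ is periodic.}
\end{quote}

Neither hypothesis can be dropped: $K$ and $KG$ are algebraic and not periodic (for $K$ see Lemma~\ref{lem:nonper}); the first is not induced but not faithful, the second is faithful but induced. We show that the implication ``algebraic $\Rightarrow$ periodic'' fails all the same.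

\begin{theorem}\label{thm:A}
Let $K$ be any field of characteristic $2$ and $G$ a dihedral group of order $4q$, where $q\ge2$ is a power of $2$. There is a faithful indecomposable $KG$-module $Y$, not induced from any proper subgroup, which is algebraic but neither projective nor periodic.
\end{theorem}

\begin{theorem}\label{thm:B}
For each such $G$ and $K$ there are infinitely many isomorphism types of such modules $Y$, lying on infinitely many different components of the stable Auslander--Reiten quiver. If $V_4$ is counted as a dihedral $2$-group, then $V_4$ is the only dihedral $2$-group for which the conjecture holds.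
\end{theorem}

Theorem~\ref{thm:A} uses only (i) and (iii). We do not decide whether faithful non-induced periodic modules are always algebraic.

The plan is as follows. Section~\ref{sec:crit} isolates three conditions on a $KG$-module $E$ that force it to have a summand with all the required properties except algebraicity. Fact (iii) supplies algebraic modules $N_k$ for a Klein four subgroup $V$ that satisfy the analogous conditions inside $V$ (Section~\ref{sec:N}). Ordinary induction from $V$ to $G$ destroys one of the conditions; tensor induction keeps all three, and it keeps algebraicity. We do this by hand for the group of order $8$ in Section~\ref{sec:D8} and in general in Sections~\ref{sec:ten} and~\ref{sec:A}. Section~\ref{sec:B} introduces an invariant that separates infinitely many of the resulting modules.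

\section{Standard facts on modules for $2$-groups}\label{sec:facts}

Let $P$ be a finite $2$-group. The facts below hold over every field $K$ of characteristic $2$. The Krull--Schmidt theorem is used throughout, and $X\mid M$ means that $X$ is isomorphic to a direct summand of $M$.

\begin{itemize}
\item[(S1)] The algebra $KP$ is local, and its radical is spanned by the elements $1+g$, $g\in P$. The only simple module is $K$, and projective modules are free. A homomorphism $W\to K$ kills $\operatorname{rad}(KP)W$. The element $\sum_{g\in P}g$ is nonzero on $KP$, so a module that it kills has no nonzero projective summand.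
\item[(S2)] Let $0\ne u\in KP$ with $u^2=0$. A module $W$ is a sum of Jordan blocks of size $1$ and $2$ for $u$. We call $W$ \emph{$u$-free} if all blocks have size $2$; equivalently $W$ is free over $K[u]\cong K[X]/(X^2)$, or $\ker(u|_W)=uW$, or $u$ has rank $\frac12\dim W$. Direct summands of $u$-free modules are $u$-free, by the description $\ker(u|_W)=uW$. For an involution $t\in P$ and $u=1+t$, $u$-free means free over $K\langle t\rangle$.
\item[(S3)] If $0\to W\to Q\to M\to0$ is exact with $Q$ projective, then $W\cong\Omega M\oplus(\text{proj})$ by Schanuel's lemma. The operator $\Omega$ is additive and kills projective modules, and since $KP$ is self-injective it permutes the isomorphism types of non-projective indecomposable modules. Restricting a projective cover to $L\le P$ and iterating gives $(\Omega^jM){\downarrow_L}\cong\Omega^j(M{\downarrow_L})\oplus(\text{proj})$. Tensoring $0\to\Omega K\to KP\to K\to0$ with $M$ gives $\Omega K\otimes M\cong\Omega M\oplus(\text{proj})$, because $KP\otimes M$ is free (Lemma~\ref{lem:free}).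
\item[(S4)] For $P=V_4$ we have $\dim\Omega^jK=2j+1$. Indeed $KV_4=K[y,v]/(y^2,v^2)$, and the tensor product of the resolutions $\cdots\to K[y]\xrightarrow{y}K[y]\to K$ and $\cdots\to K[v]\xrightarrow{v}K[v]\to K$ is a free resolution of $K$ with rank $j+1$ in degree $j$. It is minimal because its differentials have entries in the radical. So $\dim\Omega^jK+\dim\Omega^{j+1}K=4(j+1)$.
\item[(S5)] For any finite group $G$: if a $KG$-module is a direct sum of subspaces $M_s$ that $G$ permutes transitively, and $S$ is the stabilizer of $M_{s_0}$, then the module is isomorphic to $M_{s_0}{\uparrow_S^G}$. Conversely $X{\uparrow_S^G}$ is the direct sum of the subspaces $tX$ with $t$ running over representatives of $G/S$.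
\end{itemize}

\begin{lemma}\label{lem:free}
Let $N$ and $U$ be $KP$-modules. If $N$ is $u$-free, then so is $N\otimes U$. If $N$ is free over $KP$, then so is $N\otimes U$.
\end{lemma}

\begin{proof}
By (S1) all composition factors of $U$ are trivial, so $N\otimes U$ has a filtration by $KP$-submodules with all quotients isomorphic to $N$. An extension of a free module by a free module splits, over $K[u]$ and over $KP$ alike.
\end{proof}

The filtration avoids any formula for the action of $u$ on $N\otimes U$; this matters in Section~\ref{sec:B}, where $1+u$ is not a group element. The next lemma is our only tool for proving non-periodicity.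

\begin{lemma}\label{lem:nonper}
Let $V'\le P$ be a Klein four subgroup and $Y$ an indecomposable $KP$-module with $K\mid Y{\downarrow_{V'}}$. Then $Y$ is neither projective nor periodic.
\end{lemma}

\begin{proof}
If $Y$ were projective, then $K$ would be a projective, hence free, $KV'$-module. Suppose $\Omega^mY\cong Y$ with $m\ge1$. For every $n\ge1$, (S3) gives
\[
Y{\downarrow_{V'}}\cong(\Omega^{mn}Y){\downarrow_{V'}}\cong\Omega^{mn}(Y{\downarrow_{V'}})\oplus(\text{proj}),
\]
and $\Omega^{mn}K$ is a summand of the right side. By (S4), $\dim Y\ge 2mn+1$ for all $n$, which is impossible.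
\end{proof}

\section{Three conditions that force a counterexample}\label{sec:crit}

From now on $G$ is dihedral of order $4q$ with $q\ge2$ a power of $2$. Write $G=\langle a,b\rangle$ with $a^2=b^2=1$ and $c=ab$ of order $2q$. The center is $Z=\langle z\rangle$ with $z=c^q$. Put
\[
V=\langle b,z\rangle,\qquad V'=\langle a,z\rangle,\qquad H=\langle a,c^2\rangle=\{c^{2i},\,ac^{2i}\}.
\]
Then $V$ and $V'$ are Klein four groups, $|G:V|=q$ and $|G:H|=2$. Since $q$ is even, $z\in H$ and so $V'\le H$; this is where $q\ge2$ enters. Since $b=ac\notin H$, we have $V\cap H=Z$, so $|HV|=2q\cdot 4/2=|G|$. Hence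
\begin{equation}\label{eq:cosets}
\text{every coset in $G/V$ is $hV$ with $h\in H$, and $h$ is unique modulo $Z$.}
\end{equation}
Put $y=1+b$ and $v=1+z$. Then $KV=K[y,v]/(y^2,v^2)$ and $\operatorname{rad}(KV)W=yW+vW$ for every $KV$-module $W$.

By Lemma~\ref{lem:nonper} we want a module whose restriction to $V'$ has a trivial summand. Asking for a trivial summand on the larger group $H$ leaves almost no room for the module to be induced. What remains is to make $z$ act nontrivially, on an indecomposable summand that we will not know explicitly. The conditions below are chosen so that they pass to such a summand.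

\begin{proposition}\label{prop:crit}
Let $E$ be a $KG$-module, $\pi\colon E\to K$ a $KG$-homomorphism and $\eta\in E$. Suppose that
\begin{itemize}
\item[(C1)] $\eta$ is fixed by $H$ and $\pi(\eta)\ne0$;
\item[(C2)] $E$ is $y$-free;
\item[(C3)] $y\eta\in vE$.
\end{itemize}
Write $E$ as a direct sum of indecomposable modules. Then for some summand $Y$ the component $\eta_Y$ of $\eta$ in $Y$ has $\pi(\eta_Y)\ne0$, and every such $Y$ is faithful, not induced from a proper subgroup, not projective and not periodic.
\end{proposition}

\begin{proof}
The values of $\pi$ on the components of $\eta$ add up to $\pi(\eta)\ne0$, so $Y$ exists. The projection $E\to Y$ is a $KG$-homomorphism, so $\eta_Y$ is fixed by $H$ and $y\eta_Y\in vY$; and $Y$ is $y$-free by (S2). Thus $Y$, $\pi|_Y$, $\eta_Y$ satisfy (C1)--(C3).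

\emph{Not projective, not periodic.} By (C1), $Y{\downarrow_H}=K\eta_Y\oplus\ker(\pi|_Y)$, so $K\mid Y{\downarrow_H}$. Restrict further to $V'$ and apply Lemma~\ref{lem:nonper}.

\emph{Faithful.} Otherwise the kernel of the action is a nontrivial normal subgroup of the $2$-group $G$. It meets $Z$ nontrivially, so it contains $z$, and $vY=0$. Then $y\eta_Y=0$ by (C3), so $\eta_Y\in yY$ by (C2), and $\pi(\eta_Y)=0$ by (S1). This contradicts (C1).

\emph{Not induced.} Every proper subgroup of $G$ lies in a subgroup of index $2$, so by transitivity of induction it suffices to exclude $Y\cong X{\uparrow_L^G}$ with $|G:L|=2$. Suppose first that $L\ne H$, and choose $t\in H\setminus L$. Then $Y=X\oplus tX$ and $\eta_Y=x+tx'$ with $x,x'\in X$. Since $t^2\in L$, comparing $tX$-components in $\eta_Y=t\eta_Y=t^2x'+tx$ gives $x'=x$. Hence $\pi(\eta_Y)=\pi(x)+\pi(tx)=2\pi(x)=0$, a contradiction. Suppose now that $L=H$. Then $X$ is indecomposable because $Y$ is, and so is the conjugate $KH$-module $bX$. Since $K\mid Y{\downarrow_H}=X\oplus bX$, Krull--Schmidt shows that one of $X$, $bX$ is trivial, and then both are, since $H$ is normal. So $z\in H$ acts trivially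 on $Y$, contradicting faithfulness.
\end{proof}

Conditions (C2) and (C3) are used only for faithfulness, and through it for the case $L=H$. Both are needed. The module $E=K$ with $\eta=1$ satisfies (C1) and (C3) but not (C2). The module $E=K{\uparrow_H^G}$, with basis $\eta,b\eta$ and $\pi(\eta)=\pi(b\eta)=1$, satisfies (C1) and (C2), but $vE=0$ and $y\eta\ne0$.

By (i), Theorem~\ref{thm:A} follows once we find an \emph{algebraic} module $E$ satisfying (C1)--(C3).

\section{Periodic modules for the Klein four subgroup}\label{sec:N}

Our supply of algebraic modules is (iii), so we look for a $KV$-module with the three conditions read inside $V$, with $V\cap H=Z$ in place of $H$: a $y$-free module $N$ and a $z$-fixed vector $e$ outside the radical with $ye\in vN$. A trivial summand on the cyclic group $Z$ is no obstruction to periodicity, and such modules can indeed be periodic.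

For $k\ge1$ let $N_k$ have basis $e_1,\dots,e_k,\,ye_1,\dots,ye_k$, where $y$ and $v$ kill each $ye_i$ and
\[
ve_i=ye_{i+1}\quad(i<k),\qquad ve_k=0;
\]
see Figure~\ref{fig:N}. All products of two of $y,v$ vanish on $N_k$, so it is a $KV$-module, with radical $yN_k=\langle ye_1,\dots,ye_k\rangle$. Let $\lambda\colon N_k\to K$ be the linear map with $\lambda(e_k)=1$ that kills the other basis vectors. It kills the radical, so it is a $KV$-homomorphism. The vector $e_k$ is fixed by $z$, and $ye_k=ve_{k-1}$ as soon as $k\ge2$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.3,yscale=1.3]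
\node (d1) at (0,0) {$ye_1$};
\node (e1) at (1,1) {$e_1$};
\node (d2) at (2,0) {$ye_2$};
\node (e2) at (3,1) {$e_2$};
\node (d3) at (4,0) {$ye_3$};
\node (e3) at (5,1) {$e_3$};
\draw[->] (e1) -- node[above left] {$y$} (d1);
\draw[->] (e1) -- node[above right] {$v$} (d2);
\draw[->] (e2) -- node[above left] {$y$} (d2);
\draw[->] (e2) -- node[above right] {$v$} (d3);
\draw[->] (e3) -- node[above left] {$y$} (d3);
\end{tikzpicture}
\caption{The $KV$-module $N_3$. The vertices form a basis, the arrows give the action of $y=1+b$ and $v=1+z$, and $y$ or $v$ kills a vertex from which no arrow with that label starts.}\label{fig:N}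
\end{figure}

\begin{lemma}\label{lem:N}
The module $N_k$ is algebraic. For every extension field $\bar K$ of $K$ and every $\mu\in\bar K$, the module $\bar K\otimes_KN_k$ is $(y+\mu v)$-free; in particular $N_k$ is $y$-free.
\end{lemma}

\begin{proof}
Let $p_1,\dots,p_k$ be a basis of the free module $(KV)^k$. The map $p_i\mapsto e_i$ is a projective cover of $N_k$, since it is an isomorphism modulo radicals. Its kernel has dimension $4k-2k=2k$ and contains $r_i=vp_i+yp_{i+1}$ for $i<k$ and $r_k=vp_k$. We compute
\[
yr_i=yvp_i\ \ (i\le k),\qquad vr_i=yvp_{i+1}=yr_{i+1}\ \ (i<k),\qquad vr_k=0 .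
\]
In a linear relation among the $r_i$ and $yr_i$, the coefficient of $vp_i$ is that of $r_i$ and the coefficient of $yvp_i$ is that of $yr_i$. So these $2k$ elements are a basis of the kernel, and $e_i\mapsto r_i$ gives $N_k\cong\Omega N_k$. The sum of the elements of $V$ is $yv$, which kills $N_k$, so $N_k$ has no projective summand. By Krull--Schmidt and (S3), $\Omega$ permutes the finitely many isomorphism types of indecomposable summands of $N_k$, so each of them is periodic. By (iii), $N_k$ is algebraic.

Let $u=y+\mu v$, so $u^2=0$. Then $ue_i=ye_i+\mu ye_{i+1}$ for $i<k$ and $ue_k=ye_k$ are linearly independent, and $u$ kills each $ye_i$. So $u$ has rank $k$, half the dimension.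
\end{proof}

It remains to pass from $V$ to $G$. In the induced module $N_k{\uparrow_V^G}$, \eqref{eq:cosets} gives the $H$-fixed vector $\sum_{hV}h\otimes e_k$, and $\lambda$ gives the homomorphism $t\otimes n\mapsto\lambda(n)$; but its value on the vector is $q\cdot1=0$. If the sum over cosets is replaced by a tensor product over cosets, the value becomes $1^q=1$.

\section{The dihedral group of order $8$}\label{sec:D8}

Let $q=2$. Then $z=(ab)^2$, $H=V'$, the subgroup $V$ has index $2$, and $aba=bz$. For a $KV$-module $N$ let $E(N)=N\otimes N$ with
\[
a(n\otimes n')=n'\otimes n,\qquad b(n\otimes n')=bn\otimes bzn' .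
\]
Then $aba$ acts as $bz\otimes b$ and $(ab)^2$ as $z\otimes z$, so this is a $KG$-module on which $z$ acts diagonally. Its restriction to $V$ is $N\otimes{}^aN$, where ${}^aN$ is $N$ with the action twisted by $b\mapsto bz$, $z\mapsto z$.

\emph{Algebraicity.} The map $(n\otimes m)\otimes(n'\otimes m')\mapsto(n\otimes n')\otimes(m\otimes m')$ is an isomorphism $E(N\otimes M)\cong E(N)\otimes E(M)$, so $E(N)^{\otimes n}\cong E(N^{\otimes n})$. The construction is not additive, but the error terms are induced: in $E(\bigoplus_iN_i)$ the $V$-stable subspaces $N_i\otimes N_j$ and $N_j\otimes N_i$ are exchanged by $a$, so by (S5)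
\[
E\Bigl(\bigoplus_iN_i\Bigr)\cong\bigoplus_iE(N_i)\ \oplus\ \bigoplus_{i<j}(N_i\otimes{}^aN_j){\uparrow_V^G}.
\]
If every $N^{\otimes n}$ is a sum of copies of $M_1,\dots,M_r$, then every $E(N)^{\otimes n}$ is a sum of copies of the finitely many modules $E(M_i)$ and $(M_i\otimes{}^aM_j){\uparrow_V^G}$. So $E(N)$ is algebraic if $N$ is.

\emph{Conditions (C1) and (C2).} Take $N=N_k$, $\eta=e_k\otimes e_k$ and $\pi(n\otimes n')=\lambda(n)\lambda(n')$. The map $\pi$ is invariant under $a$ by symmetry and under $b$ because $\lambda$ is $V$-invariant. The vector $\eta$ is fixed by $a$ and $z$, and $\pi(\eta)=1$. The module $N_k\otimes{}^aN_k$ is $y$-free by Lemmas~\ref{lem:N} and~\ref{lem:free}.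

\emph{The case $k=1$ fails.} Here $z$ acts trivially on $N_1$, which has basis $e_1,be_1$. The span of $\eta=e_1\otimes e_1$ and $b\eta=be_1\otimes be_1$ is a $G$-orbit summand of the permutation module $E(N_1)$, and it is the module $K{\uparrow_H^G}$ that violates (C3).

\emph{The case $k=2$ works.} Since $be_2=bze_2=e_2+ye_2$,
\[
y\eta=e_2\otimes ye_2+ye_2\otimes e_2+ye_2\otimes ye_2 .
\]
Now $ze_1=e_1+ye_2$, while $e_2$ and $ye_2$ are fixed by $z$. So $v(e_2\otimes e_1)=e_2\otimes ye_2$, $v(e_1\otimes e_2)=ye_2\otimes e_2$ and $v(e_1\otimes ye_2)=ye_2\otimes ye_2$, and therefore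
\[
y\eta=v\,(e_2\otimes e_1+e_1\otimes e_2+e_1\otimes ye_2).
\]
This is (C3). By Proposition~\ref{prop:crit} the module $E(N_2)$, of dimension $16$, has a summand that contradicts the conjecture. So for the group of order $8$ there is a counterexample of dimension at most $16$ over every field of characteristic $2$.

\section{Tensor induction preserves algebraicity}\label{sec:ten}

For $q>2$ there are $q$ tensor factors, the subgroup $V$ is no longer normal, and the cross terms are induced from many different subgroups. The argument survives because $G$ has finitely many subgroups. In this section $G$ is any finite group and $L\le G$.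

For a $KL$-module $N$ write $[t,n]$ for the element $t\otimes n$ of $N{\uparrow_L^G}=KG\otimes_{KL}N$, so that $[tl,n]=[t,ln]$ for $l\in L$ and $g[t,n]=[gt,n]$. For $s=tL\in G/L$ put $N_s=[t,N]$. Then $N{\uparrow_L^G}=\bigoplus_sN_s$, and $g$ maps $N_s$ isomorphically onto $N_{gs}$. The \emph{tensor induced module} is
\[
\operatorname{Ten}_L^GN=\bigotimes_{s\in G/L}N_s ,
\]
where $g$ sends a pure tensor with factor $n_s$ at position $s$ to the pure tensor with factor $gn_s$ at position $gs$. Its dimension is $(\dim N)^{|G:L|}$, and for the group of order $8$ the identification $n\otimes n'\leftrightarrow[1,n]\otimes[a,n']$ shows that $E(N)=\operatorname{Ten}_V^GN$. We need three properties.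

\begin{itemize}
\item[(T1)] $\operatorname{Ten}_L^G(N\otimes N')\cong\operatorname{Ten}_L^GN\otimes\operatorname{Ten}_L^GN'$ and $\operatorname{Ten}_L^GK\cong K$. The maps $(N\otimes N')_s\to N_s\otimes N'_s$, $[t,n\otimes n']\mapsto[t,n]\otimes[t,n']$, do not depend on the representative $t$, since $L$ acts diagonally on $N\otimes N'$, and they commute with the action of $G$. For $N=K$ the tensor $\bigotimes[t,1]$ is fixed by $G$.
\item[(T2)] A $KL$-homomorphism $\alpha\colon N\to N'$ gives maps $\alpha_s\colon[t,n]\mapsto[t,\alpha(n)]$ with $g\alpha_s=\alpha_{gs}g$. So $\bigotimes_s\alpha_s$ is a $KG$-homomorphism, injective if $\alpha$ is.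
\item[(T3)] The group $L$ fixes the position $s=L$, so $(\operatorname{Ten}_L^GN){\downarrow_L}\cong N\otimes U$ with $U=\bigotimes_{s\ne L}N_s$.
\end{itemize}

\begin{proposition}\label{prop:ten}
If $N$ is an algebraic $KL$-module, then $E=\operatorname{Ten}_L^GN$ is an algebraic $KG$-module.
\end{proposition}

\begin{proof}
Let $M_1,\dots,M_r$ be $KL$-modules such that every $N^{\otimes n}$ is a direct sum of copies of the $M_j$. We first list finitely many modules that do not depend on $n$. Let $S\le G$ and let $\varphi\colon G/L\to\{1,\dots,r\}$ be constant on $S$-orbits. An element $g\in S$ maps $(M_{\varphi(s)})_s$ onto $(M_{\varphi(s)})_{gs}=(M_{\varphi(gs)})_{gs}$, so $E(S,\varphi)=\bigotimes_s(M_{\varphi(s)})_s$ is a $KS$-module. There are finitely many pairs $(S,\varphi)$.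

Fix $n$ and write $N^{\otimes n}=\bigoplus_{i\in I}N_i$ with isomorphisms $\alpha_i\colon N_i\to M_{\gamma(i)}$. By (T1) and distributivity,
\[
E^{\otimes n}\cong\operatorname{Ten}_L^G(N^{\otimes n})=\bigoplus_{f\colon G/L\to I}E_f,\qquad E_f=\bigotimes_s(N_{f(s)})_s .
\]
Define $(gf)(s)=f(g^{-1}s)$. Then $g$ maps $(N_{f(s)})_s$ onto $(N_{f(s)})_{gs}=(N_{(gf)(gs)})_{gs}$, so $gE_f=E_{gf}$. By (S5), $E^{\otimes n}\cong\bigoplus_fE_f{\uparrow_{S_f}^G}$, where $f$ runs over representatives of the $G$-orbits and $S_f$ is the stabilizer of $f$. The function $f$ is constant on $S_f$-orbits, hence so is $\gamma\circ f$. The isomorphisms $(\alpha_{f(s)})_s\colon(N_{f(s)})_s\to(M_{\gamma(f(s))})_s$ satisfy $g(\alpha_{f(s)})_s=(\alpha_{f(s)})_{gs}\,g=(\alpha_{f(gs)})_{gs}\,g$ for $g\in S_f$, so their tensor product is a $KS_f$-isomorphism $E_f\cong E(S_f,\gamma\circ f)$.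

Thus every $E^{\otimes n}$ is a direct sum of copies of the finitely many modules $E(S,\varphi){\uparrow_S^G}$. By Krull--Schmidt only finitely many isomorphism types of indecomposable summands occur.
\end{proof}

\section{The modules $E_k$ and the proof of Theorem~\ref{thm:A}}\label{sec:A}

Return to the dihedral group of order $4q$. Fix $k\ge2$ and put $E_k=\operatorname{Ten}_V^GN_k$. By \eqref{eq:cosets} choose a representative $h_s\in H$ for each $s\in G/V$, and define
\[
\eta=\bigotimes_s[h_s,e_k],\qquad\pi\Bigl(\bigotimes_s[h_s,n_s]\Bigr)=\prod_s\lambda(n_s).
\]
The map $\pi$ is the $KG$-homomorphism $E_k\to\operatorname{Ten}_V^GK\cong K$ obtained from $\lambda$ by (T2) and (T1).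

For (C3) we need to recognize elements of $vE_k$. Since $z$ is central and lies in $V$, it fixes every position and acts by $z[h_s,n]=[h_s,zn]$. So as a $KZ$-module $E_k$ is the tensor product of $q$ copies of $N_k{\downarrow_Z}$, and the computation of Section~\ref{sec:D8} becomes the following rule:
\begin{equation}\label{eq:rule}
\begin{array}{l}
\text{if all factors of a pure tensor $m$ except $[h_s,n]$ are fixed by $z$, then}\\
\text{$vm$ is obtained from $m$ by replacing $[h_s,n]$ with $[h_s,vn]$.}
\end{array}
\end{equation}
For $1\le r\le k$ the span $N^{[r]}$ of the $e_j$ and $ye_j$ with $r\le j\le k$ is a submodule of $N_k$, the right-hand end of the zigzag in Figure~\ref{fig:N}. By (T2), $E^{[r]}=\operatorname{Ten}_V^GN^{[r]}$ is a $KG$-submodule of $E_k$, and $\eta\in E^{[k]}\subseteq E^{[k-1]}\subseteq\cdots\subseteq E^{[1]}=E_k$. An element of $vE_k$ is killed by $v$ and by $\pi$. The next lemma is a converse at the cost of one step in this filtration. Theorem~\ref{thm:A} needs the case $r=k$; Theorem~\ref{thm:B} needs all $r$.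

\begin{lemma}\label{lem:lift}
Let $2\le r\le k$ and $w\in E^{[r]}$. If $vw=0$ and $\pi(w)=0$, then $w\in vE^{[r-1]}$.
\end{lemma}

\begin{proof}
As a $KZ$-module $N^{[r]}=T\oplus F$, where $T=\langle e_k,ye_r\rangle$ is fixed by $z$, and $F$ is spanned by the pairs $e_j,\ ve_j=ye_{j+1}$ for $r\le j<k$ and is $v$-free. Expanding the tensor product gives $E^{[r]}{\downarrow_Z}=T'\oplus F'$. Here $T'$ has as a basis the $2^q$ pure tensors with all factors of the form $[h_s,e_k]$ or $[h_s,ye_r]$, and it is fixed by $z$. The module $F'$ is a sum of tensor products with at least one factor $F$, so it is $v$-free by Lemma~\ref{lem:free}.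

Write $w=w_T+w_F$. From $vw=0$ we get $vw_F=0$, so $w_F\in vF'\subseteq vE^{[r-1]}$ and $\pi(w_F)=0$. Hence $\pi(w_T)=0$. Among the basis tensors of $T'$, $\pi$ takes the value $1$ on $\eta$ and $0$ on the others, so $\eta$ does not occur in $w_T$. Each of the other basis tensors has a factor $[h_s,ye_r]=[h_s,ve_{r-1}]$, because $r\ge2$, and all its factors are fixed by $z$. By \eqref{eq:rule} it is $v$ times the tensor in $E^{[r-1]}$ with $[h_s,e_{r-1}]$ at position $s$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Fix $k\ge2$. The module $E_k$ is algebraic by Lemma~\ref{lem:N} and Proposition~\ref{prop:ten}. We verify the conditions of Proposition~\ref{prop:crit}.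

(C1) Let $g\in H$. The tensor $g\eta$ has the factor $[gh_s,e_k]$ at position $gs$. Both $gh_s$ and $h_{gs}$ lie in $H$ and represent $gs$, so they agree modulo $Z$ by \eqref{eq:cosets}, and $ze_k=e_k$ gives $[gh_s,e_k]=[h_{gs},e_k]$. Hence $g\eta=\eta$. Also $\pi(\eta)=1$.

(C2) By (T3), $E_k{\downarrow_V}\cong N_k\otimes U$, which is $y$-free by Lemmas~\ref{lem:N} and~\ref{lem:free}.

(C3) The element $y\eta$ lies in $E^{[k]}$. We have $vy\eta=yv\eta=0$ since $z\in H$ fixes $\eta$, and $\pi(y\eta)=0$ by (S1). Lemma~\ref{lem:lift} with $r=k\ge2$ gives $y\eta\in vE_k$.

Let $Y_k$ be an indecomposable summand of $E_k$ as in Proposition~\ref{prop:crit}. It is faithful, not induced from a proper subgroup, not projective and not periodic, and it is algebraic by (i).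
\end{proof}

\section{Zigzag chains and the proof of Theorem~\ref{thm:B}}\label{sec:B}

For each $k\ge2$ fix $Y_k$ as above and let $\eta_k\in Y_k$ be the component of $\eta\in E_k$, so $\pi(\eta_k)\ne0$. We do not know $Y_k$ explicitly, not even its dimension, so we need an invariant that passes to summands and remembers $k$. Condition (C3) says that one can take one step from $\eta$ along a zigzag as in Figure~\ref{fig:N}; we count how many steps can be taken.

For a $KV$-module $W$ and $j\ge0$ let
\[
D_j(W)=\{w_0\in W:\ \text{there are } w_1,\dots,w_j\in W\text{ with }yw_i=vw_{i+1}\text{ for }0\le i<j\}.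
\]
Chains can be added, scaled, truncated and mapped, so the $D_j(W)$ are decreasing subspaces, preserved by $KV$-homomorphisms. Moreover $w\in D_{j+1}(W)$ if and only if $yw=vw'$ for some $w'\in D_j(W)$.

\begin{example}\label{ex:D}
In $N_k$ let $\tau$ be the shift $e_i\mapsto e_{i+1}$, $e_k\mapsto0$ on $N_k/yN_k$. The map $N_k/yN_k\to yN_k$ induced by $y$ is bijective and the map induced by $v$ is its composite with $\tau$. So $yw=vw'$ means that the class of $w$ is $\tau$ applied to the class of $w'$, and $D_j(N_k)=\langle e_{j+1},\dots,e_k\rangle+yN_k$. Thus $k$ is the least $j$ with $D_j(N_k)\subseteq\operatorname{rad}(KV)N_k$.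
\end{example}

We show that in $Y_k$ chains of length $k-1$ start outside the radical, and that in any one of these modules the length of such chains is bounded.

\begin{lemma}\label{lem:long}
$\eta_k\in D_{k-1}(Y_k)$ and $\eta_k\notin\operatorname{rad}(KV)Y_k$.
\end{lemma}

\begin{proof}
We construct $f_i\in E^{[k-i]}$ for $0\le i\le k-1$ with $f_0=\eta$, $yf_i=vf_{i+1}$ and $vyf_i=0$. The last equation holds for $f_0$, as we saw in (C3). Let $f_i$ be given with $k-i\ge2$. Then $yf_i\in E^{[k-i]}$ is killed by $v$ and by $\pi$, so Lemma~\ref{lem:lift} gives $f_{i+1}\in E^{[k-i-1]}$ with $yf_i=vf_{i+1}$, and $vyf_{i+1}=yvf_{i+1}=y^2f_i=0$. Hence $\eta\in D_{k-1}(E_k)$, and projecting onto $Y_k$ gives $\eta_k\in D_{k-1}(Y_k)$. Finally $\pi$ kills $\operatorname{rad}(KV)Y_k$ and $\pi(\eta_k)\ne0$.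
\end{proof}

In an arbitrary module, chains of every length can start outside the radical. Let $0\ne\mu\in K$ and let $W=KV/(y+\mu v)KV$, with basis the images $w$ of $1$ and $vw$ of $v$. Then $y(\mu^iw)=v(\mu^{i+1}w)$, so $w\in D_j(W)$ for all $j$, although $W$ is $y$-free. The obstruction is that $W$ is not $(y+\mu v)$-free. The next lemma shows that over an algebraic closure this is the only obstruction: unbounded chains produce an operator whose eigenvalues $\mu$ play the same role.

\begin{lemma}\label{lem:bound}
Let $W$ be a direct summand of $N_l\otimes U$ for some $l\ge1$ and some $KV$-module $U$. Then $D_J(W)\subseteq\operatorname{rad}(KV)W$ for some $J$.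
\end{lemma}

\begin{proof}
Let $\bar K$ be an algebraic closure of $K$, and let bars denote $\bar K\otimes_K-$. Then $\bar W$ is a summand of $\bar N_l\otimes_{\bar K}\bar U$. By Lemmas~\ref{lem:N} and~\ref{lem:free} and (S2), $\bar W$ is $(y+\mu v)$-free for every $\mu\in\bar K$.

Since $W$ is finite-dimensional, there is $J$ with $D_J(W)=D_{J+1}(W)$; call this space $D$. Each $w\in D=D_{J+1}(W)$ has $yw=vw'$ for some $w'\in D_J(W)=D$. Choosing $w'$ for the elements of a basis of $D$ gives a linear map $S\colon D\to D$ with $yw=vSw$ for all $w\in D$, and this identity persists on $\bar D$.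

Put $R=yW+vW$. The space $\bar D$ is the sum of the generalized eigenspaces of $S$. Fix $\mu\in\bar K$ and put $u=y+\mu v$, so $\bar R=u\bar W+v\bar W$. We show $\ker(S+\mu)^m\subseteq\bar R$ by induction on $m$; the case $m=0$ is empty of content. Let $w\in\ker(S+\mu)^m$ with $m\ge1$. Then $(S+\mu)w\in\ker(S+\mu)^{m-1}$, so $(S+\mu)w=u\alpha+v\beta$ with $\alpha,\beta\in\bar W$, and
\[
uw=yw+\mu vw=v(S+\mu)w=vu\alpha+v^2\beta=uv\alpha .
\]
So $w+v\alpha\in\ker(u|_{\bar W})=u\bar W$, and $w\in\bar R$. Hence $\bar D\subseteq\bar R$. Then $\bar K\otimes_K\bigl((D+R)/R\bigr)=0$, so $D\subseteq R$.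
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Fix $l\ge2$. By (T3), $Y_l{\downarrow_V}$ is a summand of $N_l\otimes U$ for some $U$, so Lemma~\ref{lem:bound} gives $J$ with $D_J(Y_l)\subseteq\operatorname{rad}(KV)Y_l$. If $k-1\ge J$, then Lemma~\ref{lem:long} gives $D_J(Y_k)\supseteq D_{k-1}(Y_k)\not\subseteq\operatorname{rad}(KV)Y_k$, so $Y_k\not\cong Y_l$. Thus each isomorphism type occurs as $Y_k$ for only finitely many $k$, and the modules $Y_k$, $k\ge2$, fall into infinitely many isomorphism types. Each $Y_k$ has all the properties in Theorem~\ref{thm:A}. The component of the stable Auslander--Reiten quiver containing $Y_k$ contains a non-periodic module, namely $Y_k$, so by (ii) $Y_k$ is its only algebraic module. Non-isomorphic modules $Y_k$ therefore lie on different components.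

Now let $M$ be a faithful indecomposable $KV_4$-module that is not induced from a proper subgroup. It is not projective, since the only indecomposable projective module $KV_4$ is induced from the trivial subgroup, and it is not $K$, since $K$ is not faithful. By (iii), $M$ is algebraic if and only if it is periodic. So the conjecture holds for $V_4$, and by Theorem~\ref{thm:A} it fails for every dihedral $2$-group of order at least $8$, over every field of characteristic $2$.
\end{proof}

\begin{thebibliography}{9}
\bibitem{Craven}
David A. Craven, \emph{On the Tensor Products of Modules for Dihedral 2-Groups}, arXiv:0801.2723 (2008).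
\end{thebibliography}
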